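# Period three in backward limit sets of interval maps

## 1. A guess suggested by Sharkovsky and by Li and Yorke

A theorem of Sharkovsky, and of Li and Yorke, says that a continuous map $f:[0,1]\to[0,1]$ with a periodic orbit of period $3$ has periodic orbits of all periods. Suppose now that we run time backward from a point $x$, and that among the points on which the backward orbits of $x$ accumulate there is a whole orbit of period $3$. The answer one would first guess is this: *those accumulation points also contain a periodic orbit of every period $n$.* We shall check this guess on one map, where it is right, and then on a small modification of that map, where it is wrong. First the words.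

**Definition.** Let $f:[0,1]\to[0,1]$ be continuous. A *backward orbit branch* of $x\in[0,1]$ is a sequence $(x_n)_{n\ge0}$ in $[0,1]$ with $x_0=x$ and $f(x_{n+1})=x_n$ for all $n\ge 0$. The *special $\alpha$-limit set* $s\alpha(x)=s\alpha(x,f)$ is the union, over all backward orbit branches of $x$, of the sets of accumulation points (limits of subsequences) of those branches. An *iterated preimage* of $x$ is a point $z$ with $f^m(z)=x$ for some $m\ge0$; the case $m=0$, $z=x$, is allowed.

For example, let $f(t)=t^2$. The only backward branch of $\frac14$ is $\frac14,\frac12,\frac1{\sqrt2},\dots$, which tends to $1$, so $s\alpha(\frac14)=\{1\}$; and $s\alpha(0)=\{0\}$. If $x$ is a periodic point, then one of its backward branches runs around its orbit forever, so the orbit of $x$ lies in $s\alpha(x)$.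

A *periodic orbit of period $m$*, or *$m$-cycle*, is an orbit $\{y,f(y),\dots,f^{m-1}(y)\}$ with $f^m(y)=y$ and $m\ge1$ least possible. Write $\mathbb N$ for the positive integers, and

$$\mathrm{Per}(x)=\{n\in\mathbb N:\ s\alpha(x)\text{ contains a periodic orbit of period }n\}.$$

The guess reads: if $3\in\mathrm{Per}(x)$, then $\mathrm{Per}(x)=\mathbb N$.

**A test map.** Put $A=[0,\frac12]$, $B=[\frac12,1]$ and

$$T(t)=t+\tfrac12\ \ (t\in A),\qquad T(t)=2-2t\ \ (t\in B). \tag{1}$$

Both formulas give $T(\frac12)=1$, and $0\to\frac12\to1\to0$ is a 3-cycle. Three more cycles are easy to verify: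

$$\tfrac23\to\tfrac23,\qquad \tfrac13\to\tfrac56\to\tfrac13,\qquad O:\ \tfrac29\to\tfrac{13}{18}\to\tfrac59\to\tfrac89\to\tfrac29. \tag{2}$$

To go backward, use the two inverse branches $\psi_B(t)=1-\frac t2$, which maps $[0,1]$ onto $B$, and $\psi_A(t)=t-\frac12$, which maps $B$ onto $A$. They satisfy $T(\psi_B(t))=t$ and $T(\psi_A(t))=t$.

For $n=1$: $\psi_B$ contracts distances by $\frac12$ and fixes $\frac23$. So from any $x$ the branch $x,\psi_B(x),\psi_B^2(x),\dots$ converges to $\frac23$, and $1\in\mathrm{Per}(x)$.

For $n\ge2$: let $\Psi=\psi_A\circ\psi_B^{\,n-1}:[0,1]\to A$. It contracts distances by $2^{-(n-1)}$, so $\Psi^j(x)\to y$, where $y$ is its fixed point. Apply $\psi_B$ exactly $n-1$ times, then $\psi_A$ once, and repeat. This is a backward branch of $x$, and it accumulates exactly at the points $y_i=\psi_B^{\,i}(y)$, $0\le i\le n-1$. These form the orbit of $y=y_0$, because $T(y_i)=y_{i-1}$ and $T(y)=T(\psi_A(y_{n-1}))=y_{n-1}$. In particular $T^n(y)=y$. Suppose the period $d$ of $y$ were less than $n$. Then $T^d(y_d)=y$ with $y_d$ in the cycle of $y$, so $y_d=y$. Now $y_d\in B$ and $y\in A$,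 so $y=\frac12$. But then $y_1=\psi_B(\frac12)=\frac34$ would lie in the cycle of $\frac12$, which is $\{0,\frac12,1\}$: impossible. So $y$ has period $n$.

For $n=2,3,4$ the maps $\Psi$ are $\frac12-\frac t2$, $\frac t4$ and $\frac14-\frac t8$, with fixed points $\frac13$, $0$ and $\frac29$. We have shown:

$$\text{for } f=T,\qquad \mathrm{Per}(x)=\mathbb N\ \text{ for every } x\in[0,1]. \tag{3}$$

## 2. A reflecting interval that hides the fixed point

In the test the fixed point $\frac23$ was reached backward because $T$ repels from it. We now take this repulsion away near $\frac23$. Let $\delta=\frac1{1000}$, write $[p\pm r]=[p-r,p+r]$, and let $h$ be the odd function with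

$$h(s)=s\ (0\le s\le\delta),\qquad h(s)=3s-2\delta\ (\delta\le s\le2\delta),\qquad h(s)=2s\ (s\ge2\delta). \tag{4}$$

It is continuous and strictly increasing on $\mathbb R$. Change $T$ as follows.

* **M1:** on $V_1=[\frac23\pm2\delta]$ put $f(\frac23+s)=\frac23-h(s)$.

Since $T(\frac23+s)=\frac23-2s$ on $B$, the new map satisfies $f(\frac23+s)=\frac23-h(s)$ whenever $\frac23+s\in B$. So $f$ is a continuous self-map of $[0,1]$, equal to $T$ on $A$, strictly decreasing on $B$, and $0\to\frac12\to1\to0$ is still a 3-cycle. On $U_1=[\frac23\pm\delta]$ it is the reflection $s\mapsto-s$, so $f(U_1)=U_1$.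

**Lemma 1 (traps).** If $f(U)\subset U$ and $x\notin U$, then no iterated preimage of $x$ lies in $U$, and $s\alpha(x)\cap\operatorname{int}U=\varnothing$.

*Proof.* If $z\in U$ and $f^m(z)=x$, then $x\in f^m(U)\subset U$, a contradiction. So every backward branch of $x$ stays outside $U$ and cannot accumulate in the open set $\operatorname{int}U$. $\square$

Take $x=\frac89$ under M1.

*The 3-cycle is in $s\alpha(\frac89)$.* Put $t_j=\frac89\cdot4^{-j}$ and run backward through

$$t_j,\quad 1-\tfrac{t_j}2,\quad \tfrac12+\tfrac{t_j}4,\quad \tfrac{t_j}4=t_{j+1},\ \dots$$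

These are the preimages $\psi_B,\psi_B,\psi_A$ for $T$. They are valid for $f$ provided the two middle points avoid $V_1\approx[0.6647,0.6687]$. For $j=0$ they are $\frac59$ and $\frac{13}{18}\approx0.722$. For $j\ge1$ we have $t_j\le\frac29$, so the first is at least $\frac89$ and the second at most $\frac59$. So this is a backward branch of $\frac89$, and it accumulates at $0$, $1$ and $\frac12$. Thus $3\in\mathrm{Per}(\frac89)$.

*No fixed point is in $s\alpha(\frac89)$.* On $A$ we have $f(t)=t+\frac12\ne t$. On $B$, $f(t)-t$ is strictly decreasing, so $\frac23$ is the only fixed point. It is in $\operatorname{int}U_1$, and $\frac89\notin U_1$. By Lemma 1, $1\notin\mathrm{Per}(\frac89)$.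

So the guess is false, already for $n=1$. What do we find if we nevertheless go backward inside $B$? The inverse of $f|_B$ is $\frac23+s\mapsto\frac23-h^{-1}(s)$. The distance to $\frac23$ changes by $r\mapsto h^{-1}(r)$, and $\delta<h^{-1}(r)<r$ for $r>\delta$. Starting at $r=\frac29$, the distances decrease to a fixed point of $h^{-1}$ in $[\delta,\infty)$, which can only be $\delta$, while the points alternate sides of $\frac23$. The branch accumulates exactly at $\frac23-\delta$ and $\frac23+\delta$, a 2-cycle. We lost period $1$ and found period $2$ in its place.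

## 3. The conjecture and two theorems

This points to the following conjecture, from Jana Hantáková and Samuel Roth, "On backward attractors of interval maps", arXiv:2007.10883 (2020), for continuous $f:[0,1]\to[0,1]$: *if $s\alpha(x)$ contains a periodic orbit of period $3$, then for every positive integer $n$, $s\alpha(x)$ contains a periodic orbit of period $n$ or $2n$.* It is true, and more holds.

**Theorem A.** Let $f:[0,1]\to[0,1]$ be continuous, let $P$ be a periodic orbit of period $3$, and suppose some iterated preimage of $x$ (possibly $x$ itself) lies in $[\min P,\max P]$. Then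

1. $n\in\mathrm{Per}(x)$ for every $n\notin\{1,2,4\}$;
2. $1\in\mathrm{Per}(x)$ or $2\in\mathrm{Per}(x)$;
3. $2\in\mathrm{Per}(x)$ or $4\in\mathrm{Per}(x)$.

**Corollary (the conjecture).** If $s\alpha(x)$ contains a periodic orbit $P$ of period $3$, then for every $n\ge1$ it contains a periodic orbit of period $n$ or $2n$.

*Proof from Theorem A.* Let $P=\{a<b<c\}$. Some backward branch $(x_j)$ of $x$ accumulates at $b$, which is in the open interval $(a,c)$. So some $x_j$ lies in $(a,c)$, and Theorem A applies. For $n=1$ use (2); for $n=2$ use (3); for $n=4$ use $8\in\mathrm{Per}(x)$ from (1); for all other $n$ use $n\in\mathrm{Per}(x)$. $\square$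

This proof shows that if $3\in\mathrm{Per}(x)$, then the hypothesis of Theorem A holds; conversely, part (1) with $n=3$ gives $3\in\mathrm{Per}(x)$. Hence: *$s\alpha(x)$ contains a period-3 orbit if and only if some iterated preimage of $x$ lies in $[\min P,\max P]$ for some period-3 orbit $P$ of $f$.*

**Theorem B (classification).** If $3\in\mathrm{Per}(x)$, then $\mathrm{Per}(x)=\mathbb N\setminus E$ with

$$E\in\bigl\{\varnothing,\{1\},\{2\},\{4\},\{1,4\}\bigr\},$$

and each of these five sets $E$ occurs for some continuous $f$ and some $x$.

Sections 4 to 6 prove Theorem A, and Section 7 proves Theorem B.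

For Theorem A, fix $P=\{a<b<c\}$. A 3-cycle acts on its points either as $a\to b\to c\to a$ or as $a\to c\to b\to a$. The flip $\theta(t)=1-t$ exchanges the two types. It carries backward branches of $x$ under $f$ to backward branches of $\theta(x)$ under $\theta f\theta$, so it carries $s\alpha(x,f)$ to $s\alpha(\theta(x),\theta f\theta)$ and $n$-cycles to $n$-cycles. We may therefore assume

$$f(a)=b,\quad f(b)=c,\quad f(c)=a;\qquad A=[a,b],\quad B=[b,c]. \tag{5}$$

For $T$ these are the $A$ and $B$ of (1). By the intermediate value theorem $f(A)\supset B$ and $f(B)\supset A\cup B=[a,c]$.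

## 4. Covering loops, and where pulling back fails

The textbook route to periodic points goes through loops of intervals. Let $w_0,\dots,w_{n-1}\in\{A,B\}$, put $w_n=w_0$, and suppose $f(w_i)\supset w_{i+1}$ for each $i$. Then there is a compact interval $K\subset w_0$ with $f^i(K)\subset w_i$ for $i<n$ and $f^n(K)=w_0\supset K$, so $f^n$ has a fixed point $y\in K$.

The sensible first attempt is to use the same $K$ to go backward. Put $\varphi=f^n|_K$. Given $z_0\in w_0=\varphi(K)$, choose $z_1\in K$ with $\varphi(z_1)=z_0$, then $z_2\in K$ with $\varphi(z_2)=z_1$, and so on, hoping for $z_j\to y$. The $z_j$ certainly exist and accumulate somewhere in $K$. What may fail is that they accumulate at a fixed point of $\varphi$, and no clever choice need help. For the map M1, the loop $w=B$ and the starting point $\frac89$, the $z_j\in B$ are forced, and they accumulate at the 2-cycle $\{\frac23\pm\delta\}$. By Section 2 no backward branch of $\frac89$ at all reaches the fixed point.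

The cause is visible: there $\varphi$ sends the left end of $K$ to the right end of $w_0$ and conversely, so the backward points jump from side to side. If instead $\varphi$ sends left end to left end and right end to right end, the graph of $\varphi$ starts on or below the diagonal and ends on or above it, and then a *monotone* sequence of preimages exists. This is Lemma 4 below; it needs only the behavior of $\varphi$ at the two ends and does not assume that $\varphi$ is monotone. Under (5), $f$ preserves the order of the ends of $A$ and reverses the order of the ends of $B$. So the plan is to use loops with an *even* number of letters $B$. When the only suitable loop is odd, we go around it twice, which is where $2n$ comes from.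

## 5. Loops with an even number of reversals

**Definition.** A word $w=w_0\dots w_{n-1}\in\{A,B\}^n$, $n\ge1$, is *admissible* if there is no $i$ with $w_i=w_{i+1}=A$, indices mod $n$. Let $\#_B(w)$ be its number of $B$'s. It is *primitive* if the least period of the infinite word $w^\infty=www\cdots$ is $n$. Each letter also denotes the interval $A$ or $B$.

Thus $BBA$ is admissible, while $ABA$ is not (its last and first letters are adjacent), and neither is the one-letter word $A$. The word $BABA$ is admissible but not primitive, since $(BABA)^\infty$ has period $2$. If $w$ is admissible, so is $ww$.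

**Lemma 2.** Let $\varphi:[\alpha,\beta]\to\mathbb R$ be continuous and $\gamma<\eta$.

(i) If $\varphi(\alpha)\le\gamma$ and $\varphi(\beta)\ge\eta$, there is $[k,l]\subset[\alpha,\beta]$ with $\varphi([k,l])=[\gamma,\eta]$, $\varphi(k)=\gamma$, $\varphi(l)=\eta$.

(ii) If $\varphi(\alpha)\ge\eta$ and $\varphi(\beta)\le\gamma$, there is $[k,l]\subset[\alpha,\beta]$ with $\varphi([k,l])=[\gamma,\eta]$, $\varphi(k)=\eta$, $\varphi(l)=\gamma$.

*Proof.* (i) The value $\eta$ is attained; let $l$ be the first point where $\varphi(l)=\eta$. Since $\varphi(\alpha)\le\gamma<\varphi(l)$, the value $\gamma$ is attained on $[\alpha,l]$; let $k<l$ be the last point of $[\alpha,l]$ with $\varphi(k)=\gamma$. On $(k,l)$ the values $\gamma$ and $\eta$ are not taken. If some $t\in(k,l)$ had $\varphi(t)>\eta$, the value $\eta$ would be taken between $k$ and $t$; if $\varphi(t)<\gamma$, the value $\gamma$ would be taken between $t$ and $l$. So $\gamma<\varphi<\eta$ on $(k,l)$, and $\varphi([k,l])=[\gamma,\eta]$ by the intermediate value theorem. (ii) Apply (i) to $-\varphi$ and $-\eta<-\gamma$. $\square$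

**Lemma 3.** Let $w$ be admissible of length $n$ with $\#_B(w)$ even. There is an interval $K=[k,l]\subset w_0$ with $f^i(K)\subset w_i$ for $0\le i<n$ and $f^n(K)=w_0$, such that $f^n(k)=\min w_0$ and $f^n(l)=\max w_0$.

*Proof.* We build the intervals from the end of the loop backward, recording what happens to endpoints. Put $w_n=w_0$ and $K_n=w_0$. For $i=n-1,n-2,\dots,0$, let a nondegenerate compact interval $K_{i+1}\subset w_{i+1}$ be given.

If $w_i=A$, then $w_{i+1}=B$ by admissibility (for $i=n-1$ this is the cyclic condition). So $K_{i+1}\subset[b,c]=[f(a),f(b)]$. Lemma 2(i) on $[a,b]$ gives $K_i\subset A$ with $f(K_i)=K_{i+1}$, left end going to left end and right end to right end.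

If $w_i=B$, then $K_{i+1}\subset[a,c]=[f(c),f(b)]$. Lemma 2(ii) on $[b,c]$ gives $K_i\subset B$ with $f(K_i)=K_{i+1}$, left end going to right end and right end to left end.

Take $K=K_0$. Then $f^i(K)=K_i\subset w_i$ for $i<n$ and $f^n(K)=K_n=w_0$. The ends of $K$ go to the ends of $w_0$, and their order is reversed once for each $B$ in $w$, an even number of times. $\square$

**Lemma 4.** Let $K=[k,l]\subset I=[\alpha,\beta]$ and let $\varphi:K\to I$ be continuous with $\varphi(k)=\alpha$, $\varphi(l)=\beta$. For every $z\in I$ there are $z_0=z$ and $z_1,z_2,\dots\in K$ with $\varphi(z_{j+1})=z_j$ and $z_j\to y$, where $y\in K$ and $\varphi(y)=y$.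

*Proof.* The aim is a monotone sequence. If $z_j\in K$ for $j\ge1$ and $(z_j)$ is monotone, then $z_j\to y\in K$, and $\varphi(y)=\lim\varphi(z_{j+1})=\lim z_j=y$. Let $F$ be the set of fixed points of $\varphi$. It is compact, and since $\varphi(k)=\alpha\le k$ and $\varphi(l)=\beta\ge l$, it is nonempty. There are four cases.

* *$z\in F$.* Take $z_j=z$ for all $j$.
* *$z>q:=\max F$.* If $q=l$, then $\beta=\varphi(l)=l=q<z\le\beta$, impossible. So $q<l$. There are no fixed points in $(q,l]$ and $\varphi(l)\ge l$, so $\varphi(t)>t$ on $(q,l]$. For any $z\in(q,\beta]$ we have $\varphi(q)=q<z\le\beta=\varphi(l)$, so there is $z'\in(q,l]$ with $\varphi(z')=z$, and $z'<\varphi(z')=z$. Since $z'\in(q,\beta]$, we can repeat this from $z'$. The result is a decreasing sequence, in $K$ from $z_1$ on.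
* *$z<p:=\min F$.* If $p=k$, then $\alpha=\varphi(k)=k=p>z\ge\alpha$, impossible. So $p>k$, and $\varphi(t)<t$ on $[k,p)$. For any $z\in[\alpha,p)$ we have $\varphi(k)=\alpha\le z<p=\varphi(p)$, so there is $z'\in[k,p)$ with $\varphi(z')=z$, and $z'>z$. Repeating gives an increasing sequence.
* *Otherwise* $\min F<z<\max F$ and $z\notin F$. Let $u$ be the largest point of $F$ below $z$ and $v$ the smallest above. On $(u,v)\subset K$ the difference $\varphi(t)-t$ has constant sign. If it is positive, then $\varphi(u)=u<z<\varphi(z)$ gives $z'\in(u,z)$ with $\varphi(z')=z$; repeating gives a decreasing sequence in $(u,v)$. If it is negative, then $\varphi(z)<z<v=\varphi(v)$ gives $z'\in(z,v)$ with $\varphi(z')=z$; repeating gives an increasing sequence in $(u,v)$. $\square$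

**Proposition 5.** Let $w$ be admissible of length $n$ with $\#_B(w)$ even and $w_0=B$, and suppose some iterated preimage of $x$ lies in $[a,c]$. Then there is $y$ with $f^n(y)=y$ and $f^i(y)\in w_{i\bmod n}$ for all $i\ge0$, whose whole orbit lies in $s\alpha(x)$.

*Proof.* We first enter the loop and then go around it backward. Let $z\in[a,c]$ with $f^m(z)=x$. Since $f(B)\supset[a,c]$, there is $z_0\in B=w_0$ with $f(z_0)=z$; this is why we ask for $w_0=B$. Take $K$ from Lemma 3 and apply Lemma 4 to $\varphi=f^n|_K:K\to w_0$ and the point $z_0$. We get $z_1,z_2,\dots\in K$ with $f^n(z_{j+1})=z_j$ and $z_j\to y=f^n(y)\in K$. The sequence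

$$x=f^m(z),\dots,f(z),\,z,\ z_0,\ f^{n-1}(z_1),\dots,f(z_1),\,z_1,\ f^{n-1}(z_2),\dots,f(z_2),\,z_2,\ \dots$$

is a backward orbit branch of $x$. For each $0\le i<n$ its terms $f^i(z_{j+1})$ converge to $f^i(y)$ as $j\to\infty$, so the whole orbit of $y$ lies in $s\alpha(x)$. Since $y\in K$, $f^i(y)\in w_i$ for $0\le i<n$, and $f^n(y)=y$ extends this to all $i$. $\square$

## 6. Exact periods, and the words that prove Theorem A

Proposition 5 gives $f^n(y)=y$, so the period of $y$ divides $n$. It remains to exclude smaller periods. The one delicate point is that $A$ and $B$ share the point $b$, so a point need not determine its letter.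

**Lemma 6.** Let $w$ be admissible and primitive of length $n$, and let $y$ be periodic with $f^i(y)\in w_{i\bmod n}$ for all $i\ge0$. Then the period $r$ of $y$ is a multiple of $n$.

*Proof.* Read indices of $w$ mod $n$. Suppose first that the orbit of $y$ is $P$, so $r=3$. Whenever $f^i(y)=a$, also $f^{i+3}(y)=a$, and $w_i=w_{i+3}=A$ because $a\notin B$. By admissibility $w_{i+1}=B$ (it follows an $A$) and $w_{i+2}=B$ (it precedes an $A$). These $i$ form a residue class mod $3$, so $w^\infty$ is a shift of $(ABB)^\infty$, whose least period is $3$. Hence $n=3=r$.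

Otherwise the orbit of $y$ avoids $b$, because the only cycle through $b$ is $P$. Since $A\cap B=\{b\}$, each $f^i(y)$ lies in exactly one of $A,B$. So $f^{i+r}(y)=f^i(y)$ gives $w_{i+r}=w_i$ for all $i\ge0$. Thus $r$ is a period of $w^\infty$, and the least period $n$ divides $r$. $\square$

**Proof of Theorem A.**

**Step 1: what one word gives.** The aim is to turn a word into a member of $\mathrm{Per}(x)$. Let $w$ be admissible and primitive of length $n$ with $w_0=B$.

If $\#_B(w)$ is even, Proposition 5 gives an orbit in $s\alpha(x)$ whose period divides $n$, and by Lemma 6 the period is a multiple of $n$. So $n\in\mathrm{Per}(x)$.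

If $\#_B(w)$ is odd, apply Proposition 5 to $ww$, which is admissible of length $2n$ with an even number of $B$'s. The resulting $y$ has $f^{2n}(y)=y$ and $f^i(y)\in w_{i\bmod n}$ for all $i$. Its period divides $2n$ and, by Lemma 6 for $w$, is a multiple of $n$. So $n\in\mathrm{Per}(x)$ or $2n\in\mathrm{Per}(x)$.

**Step 2: the choice of words.** The aim is a primitive admissible word of each length, with an even number of $B$'s if possible.

* $n=1$: $w=B$ is odd and gives (2).
* $n=2$: $w=BA$ is odd and gives (3).
* $n\ge3$ odd: $w=B^{n-1}A$ is admissible. It is primitive since it has a single $A$, and $\#_B(w)=n-1$ is even. So $n\in\mathrm{Per}(x)$.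
* $n\ge6$ even: $w=B^{n-3}ABA$ is admissible, begins with $B$, and $\#_B(w)=n-2$ is even. It is primitive: if the least period of $w^\infty$ were $d<n$, then $d$ divides $n$, and $w$ consists of $n/d\ge2$ copies of one block. The two $A$'s are shared equally among the copies, so $n/d=2$ and the $A$'s are $n/2$ places apart. They are at places $n-3$ and $n-1$, so $n/2=2$, against $n\ge6$. So $n\in\mathrm{Per}(x)$.

The last two cases cover every $n\notin\{1,2,4\}$, which is (1). $\square$

Length $4$ is missing for a reason: up to rotation its admissible words are $BBBB$, $BABA$ and $BBBA$. The first two have an even number of $B$'s but are not primitive, and the third is primitive but odd. The next section shows that period $4$ can indeed be absent. Also, part (1) with $n=3$ gives some 3-cycle in $s\alpha(x)$; the theorem does not say that it is $P$.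

## 7. The five exceptional sets: proof of Theorem B

If $3\in\mathrm{Per}(x)$, Theorem A applies (as in the proof of the Corollary). So $E=\mathbb N\setminus\mathrm{Per}(x)$ satisfies $E\subseteq\{1,2,4\}$, $E\not\supseteq\{1,2\}$ and $E\not\supseteq\{2,4\}$. This leaves exactly $\varnothing,\{1\},\{2\},\{4\},\{1,4\}$. It remains to realize all five, by hiding cycles of $T$ in traps as in Section 2.

**Step 1: the modified maps.** We make traps around the 2-cycle and the 4-cycle in (2). Keep $\delta=\frac1{1000}$, $h$ from (4), and M1. Let $k$ be the odd function on $[-8\delta,8\delta]$ with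

$$k(s)=\tfrac s4\ (0\le s\le4\delta),\qquad k\text{ affine on }[4\delta,8\delta],\ k(4\delta)=\delta,\ k(8\delta)=16\delta.$$

* **M2:** on $V_2=[\frac56\pm2\delta]$ put $f(\frac56+s)=\frac13-h(s)$.
* **M4:** on $V_4=[\frac89\pm8\delta]$ put $f(\frac89+s)=\frac29-k(s)$.

On $B$ we have $T(\frac56+s)=\frac13-2s$ and $T(\frac89+s)=\frac29-2s$. Since $h(2\delta)=4\delta$ and $k(8\delta)=16\delta$, the new formulas agree with $T$ at the ends of $V_2$ and $V_4$. Numerically

$$V_1\approx[0.6647,0.6687],\quad V_2\approx[0.8313,0.8354],\quad V_4\approx[0.8808,0.8969],$$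

so the $V_i$ are disjoint and contained in $(\frac12,1)$. As $h$ and $k$ are strictly increasing, after any of these modifications $f$ is a continuous self-map of $[0,1]$, equals $T$ on $A$, is strictly decreasing on $B$, and still has the 3-cycle $0\to\frac12\to1\to0$. The hull of this cycle is $[0,1]$, so Theorem A applies to every $x$.

**Step 2: the traps.** We list sets with $f(U)\subset U$, to which Lemma 1 applies.

* Under M1 (with or without M4): $U_1=[\frac23\pm\delta]$, where $\frac23+s\mapsto\frac23-s$.
* Under M2: $U_2=[\frac13\pm\delta]\cup[\frac56\pm\delta]$, where $\frac13+s\mapsto\frac56+s$ and $\frac56+s\mapsto\frac13-s$.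
* Under M4 (with or without M1): $U_4=[\frac29\pm\delta]\cup[\frac{13}{18}\pm\delta]\cup[\frac59\pm2\delta]\cup[\frac89\pm4\delta]$. Here $\frac29+s\mapsto\frac{13}{18}+s$, $\frac{13}{18}+s\mapsto\frac59-2s$, $\frac59+s\mapsto\frac89-2s$ and $\frac89+s\mapsto\frac29-\frac s4$. So each component maps into the next and the last into the first. The first three formulas are those of $T$, and they apply because the components, near $0.222$, $0.722$ and $0.556$, avoid $V_1\cup V_4$.

**Step 3: no other cycles of the same period.** A trap hides only the cycle inside it, so we must know that this cycle is the only one of its period.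

**(U1)** *Under M1, with or without M4, $\frac23$ is the only fixed point of $f$.* On $A$, $f(t)=t+\frac12\ne t$. On $B$, $f(t)-t$ is strictly decreasing, so it has at most one zero.

**(U2)** *Under M2 alone, $\{\frac13,\frac56\}$ is the only 2-cycle.* It is a 2-cycle, as $f(\frac56)=\frac13-h(0)=\frac13$. Now take any 2-cycle. It avoids $\frac12$, which has period $3$. It is not contained in $A$, since $f(A)\cap A=B\cap A=\{\frac12\}$ and each of its points is the image of the other.

If one of its points $t$ is in $A$, then $f(t)=t+\frac12\in B$ and $f(t+\frac12)=t$. The difference $f(t+\frac12)-t$ is strictly decreasing in $t\in A$, so there is at most one such $t$, namely $\frac13$.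

If both points are in $B$, then each of them, $t$, satisfies $f(t)\ge\frac12=f(\frac34)$; here $f(\frac34)=T(\frac34)$ because $V_2\subset(\frac34,1)$. As $f$ is strictly decreasing on $B$, $t\in[\frac12,\frac34]$, where $f=T$. So $t=T^2(t)=2-2(2-2t)=4t-2$, which gives $t=\frac23$. This is a fixed point, a contradiction.

**(U4)** *Under M4, with or without M1, $O$ is the only 4-cycle of $f$.* We have $O=\{\frac29,\frac{13}{18},\frac59,\frac89\}$, with $f(\frac89)=\frac29-k(0)=\frac29$, so $O$ is a 4-cycle of $f$.

We first show that $O$ is the only 4-cycle of $T$. A 4-cycle of $T$ avoids $\frac12$, so each of its points has a well-defined letter. It has no two consecutive points in $A$, because $T(A)\cap A=\{\frac12\}$. So, starting at a suitable point, its itinerary is $BBBB$, $BABA$ or $ABBB$. On points with a given itinerary of length $4$, $T^4$ is given by one affine map of slope $(-2)^{\#_B}\ne1$ (namely $16$, $4$ or $-8$), so $T^4$ has at most one fixed point with that itinerary. For $BBBB$ it is $\frac23$, of period $1$. For $BABA$ it is $\frac56$, of period $2$. For $ABBB$ it is $\frac29\in O$. So the 4-cycle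 is $O$.

Now let $Q$ be a 4-cycle of $f$.

* *$Q$ meets $V_1$ (relevant only with M1).* Since $[\frac23\pm16\delta]\approx[0.651,0.683]\subset B\setminus V_4$, we have $f(\frac23+s)=\frac23-h(s)$ for $|s|\le16\delta$. By (4), $|s|\le|h(s)|\le2|s|$, because $s\le3s-2\delta\le2s$ for $\delta\le s\le2\delta$; and $|h(s)|>|s|$ if $|s|>\delta$. Let $\frac23+s_0\in Q$ with $|s_0|\le2\delta$, and write $f^i(\frac23+s_0)=\frac23+s_i$. By induction $|s_i|\le2^{i+1}\delta\le16\delta$ for $i\le3$, so $s_{i+1}=-h(s_i)$ for $i\le3$, and
$$|s_0|\le|s_1|\le|s_2|\le|s_3|\le|s_4|=|s_0|.$$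
Equality holds throughout, so $|s_0|\le\delta$. But there $f$ is the reflection $s\mapsto-s$, so $f^2(\frac23+s_0)=\frac23+s_0$, which contradicts period $4$.
* *$Q$ meets $V_4$.* We have
$$f(V_4)\subset[\tfrac29\pm16\delta]\subset A,\quad f^2(V_4)\subset[\tfrac{13}{18}\pm16\delta]\approx[0.706,0.739],\quad f^3(V_4)\subset[\tfrac59\pm32\delta]\approx[0.523,0.588].$$
The last two intervals lie in $B\setminus(V_1\cup V_4)$, so the formulas of $T$ used to compute these images are valid. So $f^4|_{V_4}$ is a composition of one strictly increasing map (on the interval in $A$) and three strictly decreasing ones. It is strictly decreasing, so it has at most one fixed point in $V_4$, namely $\frac89$. Hence $\frac89\in Q$ and $Q=O$.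
* *$Q$ meets neither $V_4$ nor, in case M1 is used, $V_1$.* Then $f=T$ on $Q$, so $Q$ is a 4-cycle of $T$, that is, $Q=O$. But $\frac89\in O\cap V_4$, a contradiction.

**Step 4: the five examples.** In each case Theorem A(1) puts every $n\notin\{1,2,4\}$ in $\mathrm{Per}(x)$, so only $1,2,4$ need attention.

* $E=\varnothing$: $f=T$ and $x$ arbitrary. This is (3).
* $E=\{1\}$: M1, $x=\frac89$. The orbit $O$ avoids $V_1$, so it is a 4-cycle of $f$ through $x$, and $4\in\mathrm{Per}(x)$ by the periodic branch. Since $x\notin U_1$ and by (U1) the only fixed point is in $\operatorname{int}U_1$, Lemma 1 gives $1\notin\mathrm{Per}(x)$. Then $2\in\mathrm{Per}(x)$ by Theorem A(2); Section 2 exhibited the 2-cycle $\{\frac23\pm\delta\}$.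
* $E=\{2\}$: M2, $x=\frac23$. Since $\frac23\notin V_2$, $x$ is a fixed point, so $1\in\mathrm{Per}(x)$. Also $x\notin U_2$, and by (U2) the only 2-cycle is in $\operatorname{int}U_2$, so $2\notin\mathrm{Per}(x)$. Then $4\in\mathrm{Per}(x)$ by Theorem A(3).
* $E=\{4\}$: M4 alone, $x=\frac23$. Again $x$ is a fixed point, so $1\in\mathrm{Per}(x)$. Also $x\notin U_4$, and by (U4) the only 4-cycle is $O\subset\operatorname{int}U_4$, so $4\notin\mathrm{Per}(x)$. Then $2\in\mathrm{Per}(x)$ by Theorem A(3).
* $E=\{1,4\}$: M1 and M4 together, $x=\frac13$. The cycle $\{\frac13,\frac56\}$ avoids $V_1\cup V_4$, so it is a 2-cycle of $f$ through $x$, and $2\in\mathrm{Per}(x)$. Since $x\notin U_1\cup U_4$, (U1), (U4) and Lemma 1 give $1\notin\mathrm{Per}(x)$ and $4\notin\mathrm{Per}(x)$.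

This proves Theorem B. $\square$

**Sharpness.** The examples with $E=\{1\},\{2\},\{4\}$ show that the alternative "$n$ or $2n$" is genuinely needed for $n=1$, $n=2$ and $n=4$; by Theorem A(1) it is needed for no other $n$. By Theorem B, the constraints "$1$ or $2$" and "$2$ or $4$", together with the presence of all $n\notin\{1,2,4\}$, are the only restrictions on the periods occurring in a special $\alpha$-limit set that contains a period-3 orbit.
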